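# Anticommutative algebras and the Cayley–Dickson ladder

Throughout, $F$ is an infinite field of characteristic $\ne 2$, $F^\times$ is its set of nonzero elements, $K$ is an algebraic closure of $F$, and algebras are not assumed associative or unital.

## 1. A Heisenberg algebra made of quaternions

Take a quaternion algebra over $F$ with basis $1,i,j,ij$, where $i^2=\alpha$, $j^2=\beta$, $ij=-ji$ and $\alpha,\beta\in F^\times$. The units $i$ and $j$ anticommute, but the algebra is far from anticommutative, since $i^2\neq 0$. We can repair this by nilpotent scalars. Let $C=F[s_1,s_2]/(s_1^2,s_2^2)$ and, inside the quaternion algebra with coefficients in $C$, put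
$$X=is_1,\qquad Y=js_2,\qquad Z=ij\,s_1s_2 .$$
Then $X^2=\alpha s_1^2=0$, $Y^2=\beta s_2^2=0$, and $Z^2=0$. Next, $XY=Z$ and $YX=ji\,s_1s_2=-Z$. Every product of $X$ or $Y$ with $Z$ contains $s_1^2$ or $s_2^2$, hence is $0$. So $B=FX+FY+FZ$ is a three-dimensional algebra with
$$XY=-YX=Z,\qquad \text{all other products of basis elements equal to }0 .$$
Every element of $B$ has square zero, and every product of three elements is zero, while $XY\neq0$. This is the Heisenberg Lie algebra.

The algebra $B$ satisfies every polynomial identity of the quaternion algebra we started from (this will be Lemma 1 below), and it also satisfies the new identity $x^2=0$. It is nilpotent. Could we have produced a non-nilpotent one?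

Here is the smallest algebra that would do it:
$$R=Fe+Fy,\qquad e^2=y^2=0,\qquad ey=y=-ye .$$
Every element has square zero, and $y=ey=e(ey)=e(e(ey))=\cdots$ is a product of arbitrarily many factors, so $R$ is not nilpotent. In fact $R$ is the only two-dimensional candidate. Let $B$ be two-dimensional with $x^2=0$ for all $x$ and with nonzero product. The product of two elements depends, up to a scalar, only on one product of basis elements, so $B^2=Fu$ is a line. Pick $e'\notin Fu$. Then $e'u=cu$ with $c\neq0$, and $e=c^{-1}e'$, $y=u$ gives $R$.

Over quaternions $R$ cannot occur: $R$ satisfies $e(ey)=y\ne0=e^2y$, so it is not associative, while associativity is an identity of the quaternions. The same computation excludes $R$ over octonions, where $x(xy)=x^2y$ is an identity. What happens if we go on doubling?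

## 2. Doubling, varieties and admissibility

**Definition (Cayley–Dickson process).** Start with $A_0=F$, $\bar a=a$. Given a unital algebra $A_k$ with involution $a\mapsto\bar a$ and a scalar $\gamma_k\in F^\times$, put $A_{k+1}=A_k\oplus A_kv$ with
$$(a+bv)(c+dv)=(ac+\gamma_k\,\bar d\,b)+(da+b\,\bar c)v,\qquad \overline{a+bv}=\bar a-bv. \tag{1}$$

So $\dim A_n=2^n$. In $A_1=F+Fi$ we have $i^2=\gamma_0$. In $A_2=A_1+A_1j$, rule (1) gives $j^2=\gamma_1$, and $ji=\bar i\,j=-ij$, and $(ij)^2=\gamma_1\,\bar i\,i=-\gamma_0\gamma_1$. These are the quaternions of Section 1, with $\alpha=\gamma_0$, $\beta=\gamma_1$. The algebra $A_3$ is an octonion algebra. For $n\ge2$ the $A_n$ are simple quadratic algebras.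

I use the following textbook facts (see Schafer, *An Introduction to Nonassociative Algebras*, or Zhevlakov–Slin'ko–Shestakov–Shirshov, *Rings that are nearly associative*): $a\mapsto\bar a$ is an involution, that is, $\overline{\bar a}=a$ and $\overline{ac}=\bar c\,\bar a$; $A_0$ and $A_1$ are commutative and associative; $A_2$ is associative; $A_3$ is alternative, that is, $x(xy)=x^2y$ and $(yx)x=yx^2$; every $A_n$ is flexible, that is, $(xy)x=x(yx)$.

**Definition (variety generated by $A$).** $\operatorname{Var}(A)$ is the class of all $F$-algebras satisfying every polynomial identity (every nonassociative polynomial over $F$ vanishing under all substitutions) of $A$.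

**Definition (noncommutative Jordan algebra).** An algebra with $(xy)x=x(yx)$ and $(x^2y)x=x^2(yx)$.

For example, every associative algebra is one. So is every *anticommutative* algebra, meaning an algebra with $x^2=0$: replacing $x$ by $x+y$ gives $xy=-yx$, so $(xy)x=-x(xy)=x(yx)$, and both sides of the second identity are $0$. The $A_n$ are also examples. They are flexible, and each $x$ satisfies $x^2=tx-n1$ with scalars $t,n$ because $A_n$ is quadratic, so
$$(x^2y)x=t(xy)x-n\,yx=t\,x(yx)-n\,yx=x^2(yx).$$
Hence $\operatorname{Var}(A_n)$ is a variety of noncommutative Jordan algebras.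

For an algebra $B$, let $B^m$ be the span of all products of $m$ elements, in all bracketings. A product of $m+1$ elements is a product of $m$ elements, one of which is itself a product, so $B^{m+1}\subseteq B^m$. The algebra $B$ is *nilpotent* if $B^m=0$ for some $m$, and *locally nilpotent* if every finitely generated subalgebra is nilpotent. A direct sum of nilpotent algebras that need larger and larger $m$ is locally nilpotent, because a finitely generated subalgebra lies in finitely many summands, but it is not nilpotent.

**Definition (admissible, locally admissible).** A variety of noncommutative Jordan algebras is *admissible* if all its anticommutative members are nilpotent, and *locally admissible* if all its anticommutative members are locally nilpotent.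

The variety of all anticommutative algebras is not locally admissible, because it contains $R$, which is generated by two elements. The variety of associative algebras is admissible, as we shall see in Section 3.

Shestakov and Bittencourt's "Nonmatrix varieties of nonassociative algebras", arXiv:2209.02770 (2022), is the source of the question: *does $A_n$ generate a locally admissible variety?* For $n\le3$ the answer is known to be positive.

**Theorem 1.** $\operatorname{Var}(A_n)$ is locally admissible if and only if $n\le3$. For $n\le 3$ it is even admissible. For every $n\ge4$ and every choice of $\gamma_0,\dots,\gamma_{n-1}\in F^\times$ it is not locally admissible: it contains the two-dimensional non-nilpotent anticommutative algebra $R$.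

**Theorem 2.**

1. The following are equivalent: (a) $\operatorname{Var}(A_n)$ is admissible; (b) $\operatorname{Var}(A_n)$ is locally admissible; (c) $R\notin\operatorname{Var}(A_n)$; (d) $n\le3$. For $n=0,1,2,3$ the least $m$ with $B^m=0$ for all anticommutative $B\in\operatorname{Var}(A_n)$ is $2,2,3,4$ respectively.
2. For $n\ge4$, $\operatorname{Var}(A_n)$ contains every metabelian Lie algebra, i.e. every Lie algebra with $(xy)(zt)=0$. In particular it contains the free metabelian Lie algebra of rank $2$, which is infinite-dimensional.
3. If $\operatorname{char}F=p\ge3$ and $2^{n-3}\ge p$, then $\operatorname{Var}(A_n)$ contains the simple three-dimensional Lie algebra with $e_1e_2=e_3$, $e_2e_3=e_1$, $e_3e_1=e_2$. So its anticommutative members need not even be locally solvable.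

The following lemma lets us change scalars freely. It justifies the nilpotent scalars of Section 1, and later it lets us work over $K$.

**Lemma 1.** If $C$ is a commutative associative $F$-algebra with $1$, then $A_n\otimes C\in\operatorname{Var}(A_n)$.

**Proof.** Let $f$ be an identity of $A_n$ and $\{e_r\}$ a basis of $A_n$. Substitute generic elements $\sum_r\xi_{kr}e_r$ for the variables $x_k$ and expand with the structure constants:
$$f\Big(\sum_r\xi_{1r}e_r,\sum_r\xi_{2r}e_r,\dots\Big)=\sum_r\varphi_r(\xi)\,e_r,\qquad \varphi_r\in F[\xi].$$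
Each $\varphi_r$ vanishes at all points with coordinates in $F$. Since $F$ is infinite, $\varphi_r=0$ as a polynomial. So $\varphi_r$ also vanishes when elements of $C$ are substituted, and this says that $f$ is an identity of $A_n\otimes C$. $\square$

Write $A_k(K)=A_k\otimes_FK$. This is the Cayley–Dickson algebra over $K$ with the same $\gamma$'s, so the textbook facts hold for it too. The lemma matters: if $F=\mathbb R$ and all $\gamma_k=-1$, then $A_n$ has no nonzero $x$ with $x^2=0$. Indeed, write $x=t1+x_0$ with $\bar x_0=-x_0$. By (1) and induction, $x_0^2=-|x_0|^2$, where $|x_0|^2$ is the sum of the squares of the coordinates, so $x^2=0$ forces $2tx_0=0$ and $t^2=|x_0|^2$, hence $x=0$. So $R$ does not embed in this $A_n$, but it may still lie in $\operatorname{Var}(A_n)$.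

## 3. Sign bookkeeping up to dimension eight

Let $B\in\operatorname{Var}(A_n)$ be anticommutative, so $xy=-yx$ in $B$. We show that $B$ is nilpotent for $n\le 3$.

**Case $n\le1$: commutativity.** $B$ is also commutative, so $2xy=0$ and $B^2=0$.

**Case $n=2$: associativity.** $B$ is associative. On one hand $(xy)z=-z(xy)=-(zx)y$. On the other hand $(zx)y=-(xz)y=-x(zy)=x(yz)$. So $xyz=-xyz$, whence $2xyz=0$ and $B^3=0$. Only associativity and anticommutativity were used, so the variety of associative algebras is admissible.

**Case $n=3$: alternativity.** $B$ is alternative, so $(xy)y=xy^2=0$. Linearizing in $y$, we see that $(xy)z$ is skew in $y,z$. It is skew in $x,y$ by anticommutativity. So $(xy)z$ is skew-symmetric in its three arguments.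

Put $g(x,y,z,t)=((xy)z)t$. It is skew in $x,y,z$. With $u=xy$, the expression $(uz)t$ is skew in $u,z,t$, so $g$ is also skew in $z,t$. The transpositions of neighbors generate the symmetric group on the four positions, so $g$ is skew in all four arguments.

Cyclic permutations of three letters are even, so $(uz)t=(zt)u$, that is,
$$g(x,y,z,t)=(zt)(xy).$$
Exchanging the pair $(x,y)$ with the pair $(z,t)$ gives $g(z,t,x,y)=(xy)(zt)=-(zt)(xy)=-g(x,y,z,t)$. But this exchange is a product of two transpositions, so $g(z,t,x,y)=g(x,y,z,t)$. Hence $2g=0$ and $g=0$.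

By anticommutativity, each of the five bracketings of four elements is, up to sign and up to the order of the letters, $((xy)z)t$ or $(xy)(zt)$. Both are $\pm$ values of $g$. So $B^4=0$.

**The bounds are sharp.** We show that $2,2,3,4$ cannot be lowered, by extending the opening example. Let $C=F[s_1,s_2,s_3]/(s_1^2,s_2^2,s_3^2)$ and use Lemma 1.

For $n\le1$, the algebra $F(1\otimes s_1)$ is nonzero with zero product, so $m=1$ is not enough.

For $r=n\in\{2,3\}$, let $e_\emptyset=1$, $e_{\{1\}}=i$, $e_{\{2\}}=j$, $e_{\{1,2\}}=ij$, and, if $r=3$ and $w$ is the unit adjoined at the third step, $e_{T\cup\{3\}}=e_Tw$ for $T\subseteq\{1,2\}$. Two properties are needed. First, $e_Te_U\in F^\times e_{T\triangle U}$. This holds in $A_2$ by the computations in Section 2 and associativity. It passes to $A_3$ because (1) gives $e_T(e_Uw)=(e_Ue_T)w$, $(e_Tw)e_U=(e_T\bar e_U)w$, $(e_Tw)(e_Uw)=\gamma_2\,\bar e_Ue_T$, and $\bar e_U=\pm e_U$. Second, distinct $e_T,e_U$ with $T,U\ne\emptyset$ anticommute. Indeed $\bar e_T=-e_T$ for all $T\neq\emptyset$ by (1), except that for $ij$ one reads it as the element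 $i\cdot v$ of the second doubling, with the same result; then
$$e_Te_U=\bar e_T\bar e_U=\overline{e_Ue_T}=-e_Ue_T,$$
the last step because $e_Ue_T\in F^\times e_{T\triangle U}$ and $T\triangle U\ne\emptyset$.

Put $s_T=\prod_{k\in T}s_k$ and $B=\operatorname{span}\{e_T\otimes s_T:\emptyset\ne T\subseteq\{1,\dots,r\}\}$. The product of the basis elements indexed by $T$ and $U$ is $0$ if $T\cap U\neq\emptyset$, since $s_Ts_U=0$. If $T\cap U=\emptyset$, it lies in $F^\times e_{T\cup U}\otimes s_{T\cup U}$ and changes sign when the factors are exchanged. So $B$ is an anticommutative subalgebra of $A_r\otimes C$. For $r=2$ it is the Heisenberg algebra of Section 1, and $B^2\ne0$. For $r=3$,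
$$\big((i\otimes s_1)(j\otimes s_2)\big)(w\otimes s_3)=(ij)w\otimes s_1s_2s_3\neq0,$$
so $B^3\neq0$. The minimal values for $n=0,1,2,3$ are therefore $2,2,3,4$.

## 4. Where alternativity stops, and where to look for $R$

The case $n=3$ used only $(xy)y=xy^2$. To find $R$ in dimension sixteen we need a pair $x,y\in A_4(K)$ with
$$x^2=0,\qquad xy=\lambda y=-yx,\quad \lambda\ne0,$$
for then $x(xy)=\lambda^2y$ while $x^2y=0$: left alternativity must fail on this pair.

Fix notation. Let $H=A_2(K)$ with units $i,j$, where $i^2=\alpha=\gamma_0$, $j^2=\beta=\gamma_1$, $ij=-ji$, $\bar i=-i$, $\bar j=-j$. Let $O=A_3(K)=H\oplus Hw$ and $A_4(K)=O\oplus Ov$, and write $\gamma=\gamma_3$, so $v^2=\gamma$. From (1), for $h,p\in H$,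
$$h(pw)=(ph)w,\qquad (pw)h=(p\bar h)w,\qquad \overline{pw}=-pw. \tag{2}$$

A natural candidate is $x=a+bv$ with $a,b\in H$ and $\bar a=-a$, $\bar b=-b$. By (1),
$$x^2=(a^2+\gamma\,\bar b\,b)+(ba+b\bar a)v=a^2-\gamma b^2, \tag{3}$$
a scalar that we can hope to make zero. The first place to look for $y$ is next to $x$, in $H\oplus Hv$. That fails, for any choice of $a,b$. By (1), $H\oplus Hv$ is a subalgebra, namely the Cayley–Dickson double of the quaternion algebra $H$ with scalar $\gamma$. So it is itself an octonion algebra and alternative. There $x^2=0$ forces $x(xy)=0$, and no nonzero $\lambda$ exists.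

What is left is the complementary space
$$W=\{pw+(qw)v:\ p,q\in H\},\qquad A_4(K)=(H\oplus Hv)\oplus W .$$
We compute the action of $x$ on $W$ for arbitrary skew $a,b\in H$, and let the result tell us which $a,b$ to take.

## 5. An eigenvector in $W$

**Step 1. Left and right multiplication by $x$ on $W$.** The aim is to see that $x$ maps $W$ to $W$ and anticommutes with all of $W$. Let $y=c+dv$ with $c=pw$, $d=qw$. By (1), $xy=(ac+\gamma\bar db)+(da+b\bar c)v$, and by (2), with $\bar a=-a$, $\bar b=-b$,
$$ac=(pa)w,\qquad \gamma\bar db=-\gamma(q\bar b)w=\gamma(qb)w,\qquad da=(q\bar a)w=-(qa)w,\qquad b\bar c=-(pb)w .$$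
Hence
$$xy=(pa+\gamma qb)w-\big((qa+pb)w\big)v. \tag{4}$$
In the other order, $yx=(ca+\gamma\bar bd)+(bc+d\bar a)v$ with
$$ca=(p\bar a)w=-(pa)w,\qquad \gamma\bar bd=-\gamma\, b(qw)=-\gamma(qb)w,\qquad bc=(pb)w,\qquad d\bar a=-(qw)a=(qa)w .$$
Comparing with (4),
$$yx=-xy\qquad\text{for all }y\in W. \tag{5}$$
So anticommutativity costs nothing on $W$.

**Step 2. The square of the action.** The aim is to see when $x$ has a nonzero eigenvalue on $W$. Identify $pw+(qw)v$ with $(p,q)\in H\oplus H$. By (4), left multiplication by $x$ becomes the $K$-linear map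
$$T(p,q)=(pa+\gamma qb,\;-qa-pb).$$
Put $z=ba-ab$. By associativity of $H$, the components of $T^2(p,q)$ are
$$(pa+\gamma qb)a+\gamma(-qa-pb)b=p(a^2-\gamma b^2)+\gamma qz,$$
$$-(-qa-pb)a-(pa+\gamma qb)b=q(a^2-\gamma b^2)+pz .$$
If $x^2=0$, that is, $a^2=\gamma b^2$ by (3), then
$$T^2(p,q)=(\gamma qz,\;pz),\qquad T^4(p,q)=(\gamma pz^2,\;\gamma qz^2). \tag{6}$$
If $a$ and $b$ commuted, then $T^2=0$ and again there would be no nonzero eigenvalue. So $a$ and $b$ should be noncommuting, and this suggests multiples of $i$ and $j$.

**Step 3. The choice of $x$.** We make $x^2=0$ and $T$ invertible. Choose $s\in K$ with $s^2=\gamma\beta/\alpha$, and set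
$$a=si,\qquad b=j,\qquad x=si+jv .$$
By (3), $x^2=\alpha s^2-\gamma\beta=0$. Moreover $z=s(ji-ij)=-2s\,ij$ and $(ij)^2=-\alpha\beta$, so $z^2=-4s^2\alpha\beta=-4\beta^2\gamma$. By (6),
$$T^4=\mu\cdot\mathrm{id},\qquad \mu=-4\beta^2\gamma^2\neq0 .$$

**Step 4. The eigenvector.** $W$ is nonzero and finite-dimensional over the algebraically closed field $K$. So there are $0\ne y\in W$ and $\lambda\in K$ with $xy=\lambda y$. Since $\lambda^4=\mu$, we have $\lambda\ne0$. By (5), $yx=-\lambda y$.

**Step 5. The square of $y$.** The last missing relation follows from flexibility $(yx)y=y(xy)$. The left side is $-\lambda y^2$ and the right side is $\lambda y^2$. Hence $2\lambda y^2=0$ and $y^2=0$.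

**Step 6. The copy of $R$.** Put $e=\lambda^{-1}x$. Then $e^2=y^2=0$ and $ey=y=-ye$. The elements $e,y$ are linearly independent over $F$: here $y\ne0$, hence $e\neq 0$, and $y=ce$ with a scalar $c$ would give $y=ey=c\,e^2=0$. So $Fe+Fy$ is an $F$-subalgebra of $A_4(K)$ isomorphic to $R$. By Lemma 1, $A_4(K)\in\operatorname{Var}(A_4)$, so $R\in\operatorname{Var}(A_4)$.

**Step 7. All $n\ge4$.** The elements of $A_n$ whose components $b$ at all doublings after the fourth are zero form a subalgebra $A_4$. So every identity of $A_n$ holds in $A_4$, and $R\in\operatorname{Var}(A_4)\subseteq\operatorname{Var}(A_n)$. As $R$ is anticommutative, generated by two elements and not nilpotent, $\operatorname{Var}(A_n)$ is neither locally admissible nor admissible. Together with Section 3 this proves Theorem 1. $\blacksquare$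

**Proof of Theorem 2, part 1.** (d)$\Rightarrow$(a) is Section 3. (a)$\Rightarrow$(b) is clear, since subalgebras of nilpotent algebras are nilpotent. (b)$\Rightarrow$(c) holds because $R$ is finitely generated, anticommutative and not nilpotent. (c)$\Rightarrow$(d) is Steps 1–7 in contrapositive form. The values $2,2,3,4$ were found in Section 3. $\blacksquare$

**Example: an explicit pair.** Let all $\gamma_k=-1$ and suppose $F$ contains $\iota$ with $\iota^2=-1$. Write $k=ij$, so $jk=i$, $ki=j$. We may take $s=\iota$, so $x=\iota i+jv$ and $\mu=-4$. The scalar $\lambda=1+\iota$ satisfies $\lambda^2=2\iota$ and $\lambda^4=-4$. Take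
$$p=k+\iota j,\qquad q=1-\iota i,\qquad y=(k+\iota j)w+\big((1-\iota i)w\big)v .$$
Check with $a=\iota i$, $b=j$, $\gamma=-1$:
$$pa-qb=\iota(j-\iota k)-(j-\iota k)=(\iota-1)j+(1+\iota)k=\lambda p,$$
$$-qa-pb=(1-\iota i)+(i+\iota)=(1+\iota)+(1-\iota)i=\lambda q .$$
So $xy=\lambda y$, and here $R$ is already a subalgebra of $A_4$ itself.

## 6. From $R$ to all metabelian Lie algebras

A Lie algebra is *metabelian* if $(xy)(zt)=0$. The Heisenberg algebra is an example, and so is $R$. Indeed $R^2=Fy$ and $y^2=0$ give $(xy)(zt)=0$. In any anticommutative algebra the Jacobi expression $(xy)z+(yz)x+(zx)y$ vanishes when two arguments coincide, so it is zero on a two-dimensional algebra.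

Since $R\in\operatorname{Var}(A_n)$ for $n\geq4$, every identity of $A_n$ is an identity of $R$. So part 2 of Theorem 2 follows from this statement:

**Proposition.** Every identity of $R$ holds in all metabelian Lie algebras.

**Step 1. Reduction to one multidegree.** Let $L$ be the free metabelian Lie algebra on $x_1,x_2,\dots$. A polynomial holds in all metabelian Lie algebras if and only if its image in $L$ is zero. Let $f$ be an identity of $R$, and let $f_{\mathbf d}$ be its multihomogeneous components. Replacing $x_k$ by $t_kx_k$ with $t_k\in F$ gives $\sum_{\mathbf d}t^{\mathbf d}f_{\mathbf d}=0$ on $R$ for all $t_k\in F$. Since $F$ is infinite, each $f_{\mathbf d}$ is an identity of $R$. So we may assume, after renaming variables, that $f$ has degree $d_k\ge1$ in $x_k$ for $1\le k\le m$ and degree $0$ in the other variables. Let $d=\sum d_k$.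

If $d=1$, then $f=cx_1$, and vanishing on $R$ gives $c=0$. If $d\ge2$ and $m=1$, then every monomial of $f$ contains the factor $x_1x_1$, which is $0$ in $L$. So let $d,m\ge2$.

**Step 2. A small spanning set.** The aim is to write the image of $f$ in $L$ with only $m-1$ terms. A monomial of degree $\geq2$ is either some $x_ax_b$ or a product of two monomials. If both have degree $\ge2$, the product is zero in $L$ by the metabelian law. Otherwise one factor is a variable, and anticommutativity moves it to the right. By induction, monomials of degree $\ge2$ are, up to sign, zero or left-normed products $(x_ax_b)x_{c_1}\cdots x_{c_r}$.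

For $u\in L^2$ and any $x,y\in L$, the Jacobi identity $(ux)y+(xy)u+(yu)x=0$ reads $(ux)y-(uy)x=u(xy)$, and the right side is $0$ by the metabelian law. So the $x_{c_\ell}$ may be permuted freely.

If neither $x_a$ nor $x_b$ is $x_1$, then $x_1$ occurs among the $x_{c_\ell}$, because $d_1\ge1$. Move it to position $c_1$ and use Jacobi again:
$$(x_ax_b)x_1=(x_ax_1)x_b-(x_bx_1)x_a .$$
If $a=1$, use $x_1x_b=-x_bx_1$; if $a=b$, the product is $0$. So the image of $f$ is a combination $\sum_{i=2}^mc_iw_i$ of
$$w_i=(x_ix_1)\cdot(\text{the remaining variables, multiplied on the right}),\qquad i=2,\dots,m,$$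
where the remaining variables are counted with multiplicity and their order is irrelevant.

**Step 3. Evaluation on $R$.** We show that the $c_i$ vanish. Since $f-\sum c_iw_i$ holds in all metabelian Lie algebras, it holds in $R$, and so $\sum c_iw_i$ is an identity of $R$. Substitute $x_k=\alpha_ke+\beta_ky$. Then
$$x_ix_1=(\alpha_i\beta_1-\beta_i\alpha_1)y,\qquad yx_k=-\alpha_ky,$$
so
$$w_i\mapsto(-1)^{d-2}(\alpha_i\beta_1-\beta_i\alpha_1)\,\frac{\prod_k\alpha_k^{d_k}}{\alpha_i\alpha_1}\;y, \tag{7}$$
where the fraction is a monomial, because $d_i,d_1\ge1$. For each $i\ge2$, among $w_2,\dots,w_m$ only $w_i$ involves $\beta_i$, and it does so with a nonzero monomial coefficient. A polynomial vanishing on all values from the infinite field $F$ is zero, so every $c_i=0$. Thus $f$ is $0$ in $L$. This proves the proposition, and with it the first assertion of part 2. $\square$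

**Step 4. Infinite dimension in rank $2$.** In the free metabelian Lie algebra on $x_1,x_2$, consider $(x_2x_1)x_1^rx_2^s$ for $r,s\ge0$, where the powers mean repeated right multiplication. Evaluating on $R$ as in (7) gives, up to sign, $(\alpha_2\beta_1-\beta_2\alpha_1)\,\alpha_1^r\alpha_2^s\,y$. These polynomials are linearly independent for different $(r,s)$. Hence so are the elements, and the algebra is infinite-dimensional. $\blacksquare$

## 7. Splitting the scalar term in characteristic $p$

Now let $\operatorname{char}F=p\ge3$ and $2^{n-3}\ge p$. Let $S$ be the algebra with $e_1e_2=e_3$, $e_2e_3=e_1$, $e_3e_1=e_2$ and anticommutative multiplication. Its Jacobi expression is alternating, so it suffices to evaluate it at $e_1,e_2,e_3$, where it is $e_3e_3+e_1e_1+e_2e_2=0$. So $S$ is a Lie algebra, and we want it in $\operatorname{Var}(A_n)$.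

**Step 1. Normalization and the two products.** We work in $A_k(K)$. If $v'=tv$ with $t\in K^\times$, then (1) for $v'$ holds with $\gamma_kt^2$ in place of $\gamma_k$. So, working up the doublings and choosing suitable $t$, we may assume that all $\gamma_k=-1$. Fix $\iota\in K$ with $\iota^2=-1$. Let
$$P(k)=\{a\in A_k(K):\bar a=-a\}.$$
The fixed points of the involution are $K1$: by (1), $\overline{a+bv}=a+bv$ means $\bar a=a$ and $2b=0$, and one uses induction. For $a,c\in P(k)$ we have $\overline{ac}=\bar c\bar a=ca$. So $ac+ca$ is a scalar and $ac-ca\in P(k)$, and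
$$ac=-\langle a,c\rangle1+a\times c,\qquad -\langle a,c\rangle1=\tfrac12(ac+ca),\quad a\times c=\tfrac12(ac-ca), \tag{8}$$
with $\langle\,,\rangle$ symmetric bilinear and $\times$ bilinear, skew and $P(k)$-valued.

On $P(2)$, with $k=ij$, we have $i\times j=k$, $j\times k=i$, $k\times i=j$. So $(P(2),\times)$ is $S$ with scalars in $K$. The obvious map, the inclusion $P(2)\subset A_n(K)$, does not realize $S$ as a subalgebra, and (8) shows why: $ac$ differs from $a\times c$ by the scalar $-\langle a,c\rangle1$. The idea is to split the inclusion into $2^{n-2}$ maps that each carry the share $2^{-(n-2)}$ of this scalar, and then to keep only $2p$ of them. In characteristic $p$ the scalar disappears.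

**Step 2. One doubling.** We compute how a single doubling splits an element. For $a\in P(k)$ and $\varepsilon=\pm1$ put
$$a_\varepsilon=a+\varepsilon\iota\,av .$$
By (1), $\bar a_\varepsilon=\bar a-\varepsilon\iota av=-a_\varepsilon$, so $a_\varepsilon\in P(k+1)$. Note that $\frac12(a_++a_-)=a$. For $a,b,c,d\in P(k)$, rule (1) with $\gamma_k=-1$ reads $(a+bv)(c+dv)=(ac+db)+(da-bc)v$. With $b=\varepsilon\iota a$, $d=\varepsilon'\iota c$ this gives
$$a_\varepsilon c_{\varepsilon'}=(ac-\varepsilon\varepsilon'ca)+\iota(\varepsilon'ca-\varepsilon ac)v .$$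
For $\varepsilon'=\varepsilon$ the right side is $2(a\times c)-2\varepsilon\iota(a\times c)v=2(a\times c)_{-\varepsilon}$. For $\varepsilon'=-\varepsilon$ it is $(ac+ca)-\varepsilon\iota(ac+ca)v=-2\langle a,c\rangle(1-\varepsilon\iota v)$. Separating scalar and skew parts as in (8) (note $v\in P(k+1)$):
$$\langle a_\varepsilon,c_\varepsilon\rangle=0,\quad a_\varepsilon\times c_\varepsilon=2(a\times c)_{-\varepsilon},\quad \langle a_\varepsilon,c_{-\varepsilon}\rangle=2\langle a,c\rangle,\quad a_\varepsilon\times c_{-\varepsilon}=2\varepsilon\iota\langle a,c\rangle v. \tag{9}$$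

**Step 3. Iterated splitting.** Put $H'=P(2)$ and $I_m=\{+,-\}^m$. For $\sigma\in I_m$ let $\bar\sigma$ be $\sigma$ with all signs flipped. Define linear maps $\theta_\sigma:H'\to P(m+2)$ by
$$\theta_\emptyset=\mathrm{id},\qquad \theta_{\varepsilon\sigma}(x)=\tfrac12\,\theta_\sigma(x)_\varepsilon .$$
For $m=1$ these are $\theta_\pm(x)=\frac12(x\pm\iota xv)$. By induction, $\sum_{\sigma\in I_m}\theta_\sigma$ is the inclusion of $H'$.

**Lemma 2.** For $\sigma,\tau\in I_m$ and $x,y\in H'$:

(i) $\theta_\sigma(x)\times\theta_\sigma(y)=\theta_{\bar\sigma}(x\times y)$;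

(ii) for $\sigma\neq\tau$, $\theta_\sigma(x)\times\theta_\tau(y)=\langle x,y\rangle u_{\sigma\tau}$ with $u_{\sigma\tau}\in P(m+2)$ independent of $x,y$, and $u_{\sigma\tau}=-u_{\tau\sigma}$;

(iii) $\langle\theta_\sigma(x),\theta_\tau(y)\rangle=2^{-m}\langle x,y\rangle$ if $\tau=\bar\sigma$, and $0$ otherwise.

**Proof.** For $m=0$ the only index is $\emptyset=\bar\emptyset$, and all three are trivial. For $m\to m+1$ we use (9) and the lemma for $m$.

(i) $\theta_{\varepsilon\sigma}(x)\times\theta_{\varepsilon\sigma}(y)=\frac14\cdot2\big(\theta_\sigma(x)\times\theta_\sigma(y)\big)_{-\varepsilon}=\frac12\big(\theta_{\bar\sigma}(x\times y)\big)_{-\varepsilon}=\theta_{\overline{\varepsilon\sigma}}(x\times y)$.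

(ii) If the first signs agree, then $\sigma\ne\tau$ and $\theta_{\varepsilon\sigma}(x)\times\theta_{\varepsilon\tau}(y)=\frac12\big(\theta_\sigma(x)\times\theta_\tau(y)\big)_{-\varepsilon}=\langle x,y\rangle\cdot\frac12(u_{\sigma\tau})_{-\varepsilon}$. The vector $\frac12(u_{\sigma\tau})_{-\varepsilon}$ changes sign when $\sigma$ and $\tau$ are exchanged. If the first signs differ, then for all $\sigma,\tau$, equal or not,
$$\theta_{\varepsilon\sigma}(x)\times\theta_{-\varepsilon\tau}(y)=\tfrac12\varepsilon\iota\,\langle\theta_\sigma(x),\theta_\tau(y)\rangle\,v .$$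
By (iii) for $m$ this is $\langle x,y\rangle\cdot\frac12\varepsilon\iota2^{-m}v$ if $\tau=\bar\sigma$, and $0$ otherwise. Exchanging the two indices replaces $\varepsilon$ by $-\varepsilon$ and keeps the condition $\tau=\bar\sigma$, so the vector changes sign.

(iii) $\langle\theta_{\varepsilon\sigma}(x),\theta_{\varepsilon\tau}(y)\rangle=0$, and here the indices are not opposite. Also $\langle\theta_{\varepsilon\sigma}(x),\theta_{-\varepsilon\tau}(y)\rangle=\frac14\cdot2\langle\theta_\sigma(x),\theta_\tau(y)\rangle$, which is $2^{-(m+1)}\langle x,y\rangle$ if $\tau=\bar\sigma$, that is, if $-\varepsilon\tau=\overline{\varepsilon\sigma}$, and $0$ otherwise. $\square$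

**Step 4. Keeping $2p$ of the pieces.** Let $m=n-2$. Since $2^{n-3}\ge p\ge3$, we have $m\ge1$, so $\sigma\neq\bar\sigma$ for all $\sigma$. Thus $I_m$ splits into $2^{m-1}=2^{n-3}\ge p$ pairs $\{\sigma,\bar\sigma\}$. Let $E$ be the union of $p$ of these pairs, so $E$ is closed under $\sigma\mapsto\bar\sigma$ and $|E|=2p$. Put
$$\psi=\sum_{\sigma\in E}\theta_\sigma:\ H'\to A_n(K).$$
Expand $\psi(x)\psi(y)$ by (8) and Lemma 2. The terms $\theta_\sigma(x)\times\theta_\sigma(y)$ give $\sum_{\sigma\in E}\theta_{\bar\sigma}(x\times y)=\psi(x\times y)$, because $E$ is closed under $\sigma\mapsto\bar\sigma$. The scalar parts contribute once for each of the $2p$ pairs $(\sigma,\bar\sigma)$. So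
$$\psi(x)\psi(y)=\psi(x\times y)+\langle x,y\rangle\sum_{\sigma\ne\tau\in E}u_{\sigma\tau}-2p\,2^{-m}\langle x,y\rangle1=\psi(x\times y).$$
The middle sum vanishes because $u_{\sigma\tau}+u_{\tau\sigma}=0$, and the last term vanishes because $p=0$ in $K$.

**Step 5. Injectivity and the copy of $S$.** For $\sigma\in E$, part (iii) gives $\langle\psi(x),\theta_{\bar\sigma}(y)\rangle=2^{-m}\langle x,y\rangle$, since only the summand $\theta_\sigma(x)$ of $\psi(x)$ contributes. On $H'$ the elements $i,j,k$ square to $-1$ and anticommute, so by (8) they are orthonormal for $\langle\,,\rangle$, and the form is nondegenerate. Hence $\psi(x)=0$ implies $x=0$. So $\psi(i),\psi(j),\psi(k)$ are linearly independent, their squares are $\psi(x\times x)=0$, and $F\psi(i)+F\psi(j)+F\psi(k)$ is an $F$-subalgebra of $A_n(K)$ isomorphic to $S$. By Lemma 1, $S\in\operatorname{Var}(A_n)$.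

**Step 6. Simplicity and non-solvability.** Let $J\ne0$ be an ideal of $S$ and $0\neq u=\sum c_\ell e_\ell\in J$. The defining relations are cyclic, so we may assume $c_1\ne0$. Then $ue_2=c_1e_3-c_3e_1$ and
$$(ue_2)e_2=-c_1e_1-c_3e_3\in J .$$
Multiplying by $e_3$ on the right gives $-c_1e_1e_3=c_1e_2\in J$. So $e_2\in J$, then $e_1=e_2e_3\in J$ and $e_3=e_1e_2\in J$, and $J=S$. Thus $S$ is simple.

Recall that an algebra $B$ is *solvable* if the chain $B^{(0)}=B$, $B^{(k+1)}=B^{(k)}B^{(k)}$ reaches $0$, and *locally solvable* if its finitely generated subalgebras are solvable. The metabelian algebra $R$ is solvable, although not nilpotent. In contrast, $S\cdot S=S\neq0$ and $S$ is finitely generated, so $S$ is not locally solvable. This proves part 3. $\blacksquare$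

The proofs given here do not decide whether the anticommutative algebras in $\operatorname{Var}(A_n)$, $n\ge4$, are locally solvable outside the case $\operatorname{char}F=p\geq 3$, $2^{n-3}\ge p$.
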